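\title{Presburger Groups Are Not Universal for Degree Spectra}

\begin{abstract}
A Presburger group is a model of the first-order theory of $(\mathbb{Z},+,<,0,1)$. We show that the class of countable Presburger groups is not universal for degree spectra. For a set $A\subseteq\mathbb{N}$ that is not total in the sense of enumeration reducibility, the family of Turing degrees that enumerate $A$ is the degree spectrum of a graph but of no Presburger group. The obstruction applies to the models of every computably enumerable model-complete theory in a finite language. For Presburger groups it is sharp: every Turing cone is a spectrum, and for every $A$ the family of degrees in which $A$ is $\Sigma^0_2$ is a spectrum.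
\end{abstract}

\section{Introduction}

A countable structure can be laid out on the natural numbers in many ways, and some layouts are harder to compute than others. A \emph{copy} of a countable structure $M$ is a structure isomorphic to $M$ whose domain is $\mathbb{N}$ (or, under a more liberal convention, a subset of $\mathbb{N}$; our arguments work under both conventions). The \emph{degree} of a copy is the Turing degree of its atomic diagram, and the \emph{degree spectrum} $\operatorname{DgSp}(M)$ is the set of degrees of all copies of $M$. The spectrum does not depend on a chosen presentation, so it measures the computational content of the isomorphism type. All languages in this paper are finite.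

One family of structures is degenerate. A structure $B$ is \emph{automorphically trivial} if there is a finite subset $F$ of its domain such that every permutation of the domain that fixes $F$ pointwise is an automorphism of $B$. Finite structures are examples. In such a $B$ the truth of an atomic fact about a tuple depends only on the pattern of equalities among the tuple and $F$, so every copy with domain $\mathbb{N}$ is computable. For all other countable structures the spectrum is closed upward, by a theorem of Knight \cite{Knight}.

A class $\mathfrak{C}$ of structures is \emph{universal for degree spectra} if for every countable structure $B$ that is not automorphically trivial there is an $M\in\mathfrak{C}$ with $\operatorname{DgSp}(M)=\operatorname{DgSp}(B)$. Hirschfeldt, Khoussainov, Shore and Slinko showed that symmetric irreflexive graphs, partial orderings, rings, integral domains, commutative semigroups and 2-step nilpotent groups are universal. R.~Miller, Poonen, Schoutens and Shlapentokh showed that fields are universal. Linear orders are not universal.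

\emph{Presburger arithmetic} is the theory $\mathrm{Pr}=\operatorname{Th}(\mathbb{Z},+,<,0,1)$, and a \emph{Presburger group} is a model of $\mathrm{Pr}$. We answer the following question, posed in Block's paper \cite{Block}:
\begin{quote}
Is the class of countable Presburger groups universal for degree spectra?
\end{quote}
The evidence points both ways. A Presburger group has much room for coding: each element has a sequence of residues modulo $1,2,3,\dots$, and for every divisible ordered abelian group $V$ the lexicographic product $V\times\mathbb{Z}$ is a Presburger group. This suggests a place on the list of universal algebraic classes. On the other hand, Presburger groups are linearly ordered, which suggests an analogy with linear orders. The answer is negative, but the order is not the reason. The reason is model completeness: every fact about a tuple that a copy can confirm by finding a witness, it can also refute by finding a witness when the fact is false. A graph can hold information that is only ever confirmed; a Presburger group cannot.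

To make this precise we need spectra that consist of one-sided information. All sets denoted $A,B,D,X,Y,Z$ are subsets of $\mathbb{N}$. Put
\[
E(A)=\{\deg D : A \text{ is c.e. in } D\},\qquad C(X)=\{\mathbf{d} : \mathbf{d}\ge\deg X\}.
\]
Thus $E(A)$ consists of the degrees that can list $A$, and the \emph{cone} $C(X)$ of the degrees that can decide $X$. An \emph{enumeration operator} is a c.e.\ set $\Gamma$ of pairs $(n,u)$ with $n\in\mathbb{N}$ and $u$ a finite set; it sends $Z$ to $\Gamma^Z=\{n : (n,u)\in\Gamma \text{ for some } u\subseteq Z\}$. We write $B\le_e A$ if $B=\Gamma^A$ for some $\Gamma$, and $A\equiv_e B$ if both reductions hold. So $B\le_e A$ means that $B$ can be listed using only positive information about $A$. Let $\overline{X}$ be the complement of $X$ and $X\oplus\overline{X}=\{2n : n\in X\}\cup\{2n+1 : n\notin X\}$. Listing $X\oplus\overline{X}$ is the same as deciding $X$. A set $A$ is \emph{total} if $A\equiv_e X\oplus\overline{X}$ for some $X$.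

\begin{theorem}\label{thm:main}
If $A$ is not total, then $E(A)$ is the degree spectrum of a graph that is not automorphically trivial, but it is not the degree spectrum of any Presburger group. Non-total sets exist. Hence Presburger groups are not universal for degree spectra.
\end{theorem}

The negative part is a special case of a general obstruction.

\begin{theorem}\label{thm:general}
Let $T$ be a c.e.\ model-complete theory in a finite language, $M$ a countably infinite model of $T$, and $(A_i)_{i\in\mathbb{N}}$ any sequence of sets.
\begin{enumerate}
\item[(a)] If $\operatorname{DgSp}(M)\subseteq\bigcup_i E(A_i)$, then there are $i$ and $X$ such that $A_i$ is c.e.\ in $X$ and $\operatorname{DgSp}(M)\subseteq C(X)$.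
\item[(b)] If $\operatorname{DgSp}(M)=\bigcup_i E(A_i)$, then $\operatorname{DgSp}(M)=C(X)$ for some $X$.
\item[(c)] The class of countable models of such a theory $T$ is never universal for degree spectra. This applies, for example, to real closed fields, divisible ordered abelian groups and Presburger groups.
\end{enumerate}
\end{theorem}

For Presburger groups the obstruction is exact, and it disappears one jump higher.

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(a)] For every $Y$ there is a Presburger group with spectrum $C(Y)$. Among countable unions of sets $E(A)$, the spectra of Presburger groups are exactly the cones. In particular, $E(A)$ is the spectrum of a Presburger group if and only if $A$ is total.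
\item[(b)] For every $A\subseteq\mathbb{N}$ there is a Presburger group $G_A$ with
\[
\operatorname{DgSp}(G_A)=\{\deg D : A\in\Sigma^0_2(D)\}.
\]
\end{enumerate}
\end{theorem}

Thus $\{\deg D : A\in\Sigma^0_k(D)\}$ is the spectrum of a Presburger group for $k=1$ exactly when $A$ is total, and for $k=2$ always.

Section~\ref{sec:prelim} collects the background. Section~\ref{sec:cones} makes the most direct attempt to realize $E(Y)$, by divisibility, and shows that it realizes $C(Y)$ instead. Section~\ref{sec:mc} shows that this is unavoidable, Section~\ref{sec:graph} supplies the graph and the non-total set, and Section~\ref{sec:jump} proves Theorem~\ref{thm:sharp}(b).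

\section{Background}\label{sec:prelim}

\subsection*{Copies and diagrams}

For a copy $H$, the phrases ``$H$ computes'' and ``c.e.\ in $H$'' refer to the atomic diagram of $H$. Call an atomic formula \emph{flat} if it has one of the forms $x=y$, $R(\bar{x})$, $f(\bar{x})=y$, $c=y$, where $x,y,\bar{x}$ are variables. The flat atomic sentences about elements of $H$ and their negations that hold in $H$ form a set of the same Turing degree as the atomic diagram: it is a computable part of the diagram, and conversely it lets us evaluate any term from the inside out by searching for values. We therefore use this set as the diagram. The gain is that there are only finitely many flat sentences about a given finite set of elements. A copy $H$ decides the truth of quantifier-free formulas at tuples from $H$.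

A copy $H$ computes its own domain, since $a$ is in the domain exactly when $a=a$ is in the diagram. If a set $D$ computes a structure isomorphic to $M$ on an infinite $D$-computable domain, then numbering that domain in increasing order gives a $D$-computable copy with domain $\mathbb{N}$. We use Knight's theorem in the following form.

\begin{lemma}\label{lem:knight}
Let $M$ be countable and not automorphically trivial. Then, under either convention, $\deg D\in\operatorname{DgSp}(M)$ if and only if $D$ computes a copy of $M$.
\end{lemma}

\begin{proof}
If $\deg D$ is the degree of a copy, then $D$ computes that copy. Conversely, $M$ is infinite, so if $D$ computes a copy then it computes a copy with domain $\mathbb{N}$, and the spectrum is closed upward \cite{Knight}.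
\end{proof}

\subsection*{Enumeration reducibility}

Selman's theorem \cite{Selman} states that $B\le_e A$ if and only if $B$ is c.e.\ in every $D$ in which $A$ is c.e.; in our notation, if and only if $E(A)\subseteq E(B)$. It yields a description of totality in terms of $E(A)$.

\begin{lemma}\label{lem:total}
For all $A$ and $X$ we have $E(X\oplus\overline{X})=C(X)$, and $E(A)=C(X)$ if and only if $A\equiv_e X\oplus\overline{X}$. Consequently $A$ is total if and only if $E(A)$ is a cone, if and only if $E(A)$ has a least element.
\end{lemma}

\begin{proof}
If $X\le_T D$, then $D$ computes $X\oplus\overline{X}$. If $X\oplus\overline{X}$ is c.e.\ in $D$, then $D$ decides whether $n\in X$ by waiting for $2n$ or $2n+1$ to appear. So $E(X\oplus\overline{X})=C(X)$. By Selman's theorem, $A\equiv_e X\oplus\overline{X}$ if and only if $E(A)=E(X\oplus\overline{X})$. Finally, $E(A)$ is closed upward, so it has a least element exactly when it is a cone.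
\end{proof}

For example, a c.e.\ set $A$ is total, because $E(A)=C(\emptyset)$ is the set of all degrees. In particular, non-total sets are infinite.

\subsection*{Model completeness and Presburger arithmetic}

A formula is \emph{existential} if it has the form $\exists\bar{y}\,\theta$ with $\theta$ quantifier-free. A theory $T$ is \emph{model complete} if every embedding between models of $T$ is elementary. By a theorem of Robinson, if $T$ is model complete then every formula is $T$-equivalent to an existential formula. The converse also holds: embeddings preserve existential formulas, so they then preserve every $\varphi$ and every $\neg\varphi$. A theory is \emph{c.e.}\ if it has a c.e.\ set of axioms; the set of its consequences is then c.e.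

Presburger's theorem says that $\mathrm{Pr}$ is decidable, that it has quantifier elimination after adding predicates for $x\equiv y\pmod{n}$ for $n\ge1$, and that it is axiomatized by the following statements:
\begin{enumerate}
\item[(P1)] $(G,+,<,0)$ is an ordered abelian group;
\item[(P2)] $1$ is the least positive element;
\item[(P3)] for each $n\ge1$, every $x$ has the form $ny+r\cdot1$ with $0\le r<n$.
\end{enumerate}
We identify the integer multiples of $1$ with $\mathbb{Z}$. The number $r$ in (P3) is unique: if $ny+r=ny'+r'$, then $n(y-y')=r'-r$ lies strictly between $-n$ and $n$, which by (P2) forces $y=y'$. We call $r$ the \emph{residue} of $x$ modulo $n$.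

\begin{lemma}\label{lem:pr}
\begin{enumerate}
\item[(a)] $\mathrm{Pr}$ is c.e.\ and model complete in the language $(+,<,0,1)$.
\item[(b)] Isomorphisms of Presburger groups preserve residues, and every copy $H$ of a Presburger group computes the residue of $x$ modulo $n$ from $x\in H$ and $n$.
\item[(c)] Presburger groups are infinite and not automorphically trivial.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) In $\mathrm{Pr}$ the congruence $x\equiv y\pmod{n}$ is expressed by $\exists z\,(x=y+nz)$, and by (P3) and the uniqueness of residues its negation is expressed by $\bigvee_{0<r<n}\exists z\,(x=y+nz+r\cdot1)$. Given any formula, eliminate quantifiers using congruences, push negations down to the atomic formulas, and replace each congruence and each negated congruence by the existential formula above. The result is built from existential formulas by $\wedge$ and $\vee$, so it is equivalent to an existential formula.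

(b) Residues are defined from $+$ and $1$. To find one, search for $y\in H$ and $0\le r<n$ with $x=ny+r$; the search succeeds by (P3).

(c) The group contains $\mathbb{Z}$. For finite $F$, take $a<b$ outside $F$; the transposition of $a$ and $b$ does not preserve $<$.
\end{proof}

The simplest spectrum is that of $\mathbb{Z}$: it has a computable copy, so by Lemma~\ref{lem:knight} its spectrum is $C(\emptyset)$.

\section{Coding by divisibility gives cones}\label{sec:cones}

Let $p_0=2,\ p_1=3,\ p_2=5,\dots$ be the primes. To build a Presburger group whose copies enumerate a set $Y$, the natural first attempt is an element $z$ such that $p_n$ divides $z$ exactly when $n\in Y$. Divisibility is existential, so a copy lists $Y$ by searching for quotients $z/p_n$. We carry this out and compute the spectrum.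

All our groups are ordered in the same way: a real-valued homomorphism compares elements that are infinitely far apart, and ties are broken in $\mathbb{Z}$.

\begin{lemma}\label{lem:order}
Let $G$ be an abelian group and $1\in G$ an element of infinite order such that (P3) holds. Let $v\colon G\to\mathbb{R}$ be a homomorphism with kernel exactly $\mathbb{Z}=\mathbb{Z}\cdot1$. Declare $x>0$ if $v(x)>0$, or if $v(x)=0$ and $x$ is a positive integer. Then $G$ is a Presburger group.
\end{lemma}

\begin{proof}
Let $P$ be the set of elements declared positive. If $x,y\in P$, then $v(x+y)>0$ unless $v(x)=v(y)=0$, in which case $x+y$ is a positive integer; so $P+P\subseteq P$. If $x\ne0$, then exactly one of $x,-x$ lies in $P$: by the sign of $v(x)$ if $v(x)\neq0$, and because $x$ is a nonzero integer if $v(x)=0$. Also $0\notin P$. This gives (P1), and the order extends the usual order of $\mathbb{Z}$. If $0<x<1$, then $v(x)\ge0$ and $-v(x)=v(1-x)\ge0$, so $x$ is an integer strictly between $0$ and $1$, which is impossible. This gives (P2).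
\end{proof}

For a set $Y$, call the primes $p_n$ with $n\in Y$ \emph{inner} and the others \emph{outer}. Let $R_0\subseteq\mathbb{Q}$ be the ring of rationals whose denominators are products of outer primes, and $R_1$ the ring of rationals whose denominators are products of inner primes. Then $R_0\cap R_1=\mathbb{Z}$. Put
\[
K_Y=R_0\oplus R_1,\qquad 1=(1,1),\qquad v(\alpha,\beta)=\beta-\alpha,\qquad z=(0,1).
\]

\begin{example}
Let $Y=\{0\}$. Then $R_0$ consists of the rationals with odd denominator and $R_1$ of the dyadic rationals. The element $z$ is larger than every integer, since $v(z-n)=1$. It is divisible by $2$, with witness $z=2\cdot(0,\tfrac12)$. It is not divisible by $3$, and this too has a witness inside the group: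
\[
z=3\cdot(-\tfrac13,0)+1 .
\]
A copy that searches for a solution of $z=3y$ can search at the same time for solutions of $z=3y+1$ and $z=3y+2$, and exactly one of the three searches ends. So the copy learns $1\notin Y$ in the same way as it learns $0\in Y$. Axiom (P3) forces the second kind of witness to exist.
\end{example}

\begin{proposition}\label{prop:cone}
With the order of Lemma~\ref{lem:order}, $K_Y$ is a Presburger group and $\operatorname{DgSp}(K_Y)=C(Y)$.
\end{proposition}

\begin{proof}
The kernel of $v$ is $\{(\alpha,\alpha) : \alpha\in R_0\cap R_1\}=\mathbb{Z}\cdot1$. For (P3), let $(\alpha,\beta)\in K_Y$ and $n\ge1$. Write $n=n_0n_1$ with $n_0$ a product of inner primes and $n_1$ a product of outer primes, and write $\alpha=a/b$, $\beta=a'/b'$ with $b$ a product of outer primes and $b'$ a product of inner primes. Then $\gcd(b,n_0)=\gcd(b',n_1)=\gcd(n_0,n_1)=1$, so by the Chinese remainder theorem there is $0\le r<n$ with $rb\equiv a\pmod{n_0}$ and $rb'\equiv a'\pmod{n_1}$. Now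
\[
\frac{\alpha-r}{n}=\frac{(a-rb)/n_0}{b\,n_1}\in R_0,\qquad \frac{\beta-r}{n}=\frac{(a'-rb')/n_1}{b'\,n_0}\in R_1,
\]
so $(\alpha,\beta)-r\cdot1\in nK_Y$. By Lemma~\ref{lem:order}, $K_Y$ is a Presburger group.

The set $Y$ decides which pairs of rationals lie in $K_Y$, and on these pairs addition and order are computable. So $Y$ computes a copy, and $C(Y)\subseteq\operatorname{DgSp}(K_Y)$ by Lemmas~\ref{lem:knight} and~\ref{lem:pr}(c). Conversely, $z$ has residue $0$ modulo $p_n$ if and only if $(0,1/p_n)\in K_Y$, that is, if and only if $n\in Y$. Every copy computes the residues of the element corresponding to $z$ by Lemma~\ref{lem:pr}(b), and hence computes $Y$.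
\end{proof}

We aimed at $E(Y)$ and obtained $C(Y)=E(Y\oplus\overline{Y})$. One may hope that a cleverer code avoids this, perhaps one that uses the order, or no distinguished element, or different procedures in different copies. The next section shows that no code does.

\section{Model-complete theories}\label{sec:mc}

Let $p=(p(0),\dots,p(k-1))$ be a tuple in a structure $M$. Its \emph{type} $\operatorname{tp}(p)$ is the set of codes of formulas $\varphi(x_0,\dots,x_{k-1})$ with $M\models\varphi(p)$, and its \emph{existential type} $\operatorname{tp}_\exists(p)$ is the set of codes of existential formulas in $\operatorname{tp}(p)$. In any structure, $\operatorname{tp}_\exists(p)$ is c.e.\ in every copy, by a search for witnesses. The proof of Theorem~\ref{thm:general} has two steps. First, for any $M$, existential types are the only source of sets that all copies enumerate. Second, in a model of a c.e.\ model-complete theory every copy computes the whole type.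

The difficulty in the first step is that the hypothesis is not uniform: each copy may enumerate a different $A_i$ by a different procedure. There are, however, only countably many pairs of a procedure and an index. We try to build one copy that defeats all of them. This must fail at some pair, and the finite stage at which it fails provides the tuple $p$.

\begin{lemma}\label{lem:forcing}
Let $M$ be a countably infinite structure in a finite language and $(A_i)_{i\in\mathbb{N}}$ a sequence of sets. Suppose that for every copy $H$ of $M$ with domain $\mathbb{N}$ there is an $i$ such that $A_i$ is c.e.\ in $H$. Then there are $i$ and a finite tuple $p$ in $M$ with $A_i\le_e\operatorname{tp}_\exists(p)$. In particular $A_i$ is c.e.\ in $\operatorname{tp}(p)$.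
\end{lemma}

\begin{proof}
An \emph{$m$-diagram} is a set $\delta$ that contains, for each flat atomic sentence $\theta$ about numbers less than $m$, exactly one of $\theta$ and $\neg\theta$, and that contains $a=b$ exactly when $a$ and $b$ are the same number. Since the language is finite, each $m$-diagram is finite, and the finitely many $m$-diagrams can be listed computably from $m$. Let $W_e^Z$ be the $e$-th set c.e.\ in the oracle $Z$. We say that an $m$-diagram $\delta$ \emph{yields} $n\in W_e$ if there is a computation putting $n$ into $W_e$ in which every oracle query is either about a flat sentence or negated flat sentence on numbers less than $m$, answered according to $\delta$, or about a number that codes no such sentence on any numbers, answered negatively. This relation between $\delta$ and $n$ is c.e., and it persists from $\delta$ to any larger diagram $\delta'\supseteq\delta$.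

A \emph{condition} is a finite injective sequence $q$ from $M$. If $q$ has length $m$, let $\delta(q)$ be the $m$-diagram obtained by interpreting each $a<m$ as $q(a)$, and write $q\Vdash n\in W_e$ if $\delta(q)$ yields $n\in W_e$. A bijection $g\colon\mathbb{N}\to M$ determines a copy of $M$ with domain $\mathbb{N}$ and diagram $\delta_g=\bigcup_m\delta(g{\upharpoonright}m)$. A computation asks finitely many questions, so
\begin{equation}\label{eq:truth}
n\in W_e^{\delta_g}\iff g{\upharpoonright}m\Vdash n\in W_e \text{ for some } m, \text{ and then for all larger } m.
\end{equation}
Let $U_{e,i}$ be the set of conditions $q$ that already guarantee $W_e^{\delta_g}\neq A_i$ in one of two ways: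
\begin{enumerate}
\item[(1)] $q\Vdash n\in W_e$ for some $n\notin A_i$; or
\item[(2)] for some $n\in A_i$, no $q'\supseteq q$ satisfies $q'\Vdash n\in W_e$.
\end{enumerate}
If $g$ has an initial segment in $U_{e,i}$, then by \eqref{eq:truth} some $n$ lies in $W_e^{\delta_g}\setminus A_i$ in case (1), and some $n$ lies in $A_i\setminus W_e^{\delta_g}$ in case (2).

Suppose that for all $e,i$ every condition had an extension in $U_{e,i}$. Build an increasing chain of conditions, alternately extending into the next set $U_{e,i}$ and appending the next element of $M$ not yet listed. The union is a bijection $g\colon\mathbb{N}\to M$ with $W_e^{\delta_g}\ne A_i$ for all $e,i$, contrary to the hypothesis. So there are $e,i$ and a condition $p$ with no extension in $U_{e,i}$. Then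
\begin{equation}\label{eq:forced}
n\in A_i\iff q\Vdash n\in W_e \text{ for some } q\supseteq p .
\end{equation}
The forward direction holds because $p$ fails (2), and the backward direction because each $q\supseteq p$ fails (1).

It remains to read the right side of \eqref{eq:forced} off the existential type. Let $k=|p|$. For an $m$-diagram $\delta$ with $m\ge k$, let $\theta_\delta(x_0,\dots,x_{m-1})$ be the conjunction of the members of $\delta$ with each number $a$ replaced by $x_a$, and let $\psi_\delta=\exists x_k\cdots\exists x_{m-1}\,\theta_\delta$. The conjunction includes $x_a\ne x_b$ for $a\neq b$, so $M\models\psi_\delta(p)$ if and only if $\delta=\delta(q)$ for some condition $q\supseteq p$ of length $m$. Hence $n\in A_i$ if and only if there is a diagram $\delta$ that yields $n\in W_e$ and has $\psi_\delta\in\operatorname{tp}_\exists(p)$. So $A_i=\Gamma^{\operatorname{tp}_\exists(p)}$ for the c.e.\ set $\Gamma$ of pairs $(n,\{\psi_\delta\})$ such that $\delta$ yields $n\in W_e$. The last claim follows because $\operatorname{tp}(p)$ computes $\operatorname{tp}_\exists(p)$.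
\end{proof}

The second step repeats the simultaneous search of Section~\ref{sec:cones}, with an arbitrary formula in place of divisibility. It is the only place where the hypotheses on $T$ are used: model completeness provides witnesses for both $\varphi$ and $\neg\varphi$, and the enumeration of $T$ tells us what these witnesses look like.

\begin{lemma}\label{lem:type}
Let $T$ be c.e.\ and model complete, $M$ a countable model of $T$, and $p$ a finite tuple in $M$. Then every copy of $M$ computes $\operatorname{tp}(p)$.
\end{lemma}

\begin{proof}
Let $h\colon M\to H$ be an isomorphism onto a copy and $b=h(p)$, which is a finite amount of information. Given $\varphi(\bar{x})$, enumerate the existential formulas $\psi=\exists\bar{y}\,\theta$ with $T\vdash\forall\bar{x}\,(\varphi\leftrightarrow\psi)$ or $T\vdash\forall\bar{x}\,(\neg\varphi\leftrightarrow\psi)$, and for each of them search for a tuple $c$ in $H$ with $H\models\theta(b,c)$. One of $\varphi(b)$, $\neg\varphi(b)$ holds in $H$, and by Robinson's theorem it is $T$-equivalent to an existential formula, so the search ends. Since $H\models T$, the formula $\psi$ for which a witness is found tells correctly whether $H\models\varphi(b)$, that is, whether $M\models\varphi(p)$.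
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(a),(b)]
(a) The degree of each copy with domain $\mathbb{N}$ lies in some $E(A_i)$, so Lemma~\ref{lem:forcing} gives $i$ and $p$ with $A_i$ c.e.\ in $X=\operatorname{tp}(p)$. By Lemma~\ref{lem:type}, $\operatorname{DgSp}(M)\subseteq C(X)$.

(b) Take $i$ and $X$ from (a). Every set that computes $X$ enumerates $A_i$, so
\[
C(X)\subseteq E(A_i)\subseteq\bigcup_j E(A_j)=\operatorname{DgSp}(M)\subseteq C(X).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(a)]
Every cone $C(Y)$ is the spectrum of a Presburger group by Proposition~\ref{prop:cone}, and it is one of the sets in question because $C(Y)=E(Y\oplus\overline{Y})$. Conversely, by Lemma~\ref{lem:pr}(a),(c) and Theorem~\ref{thm:general}(b), a countable union of sets $E(A_i)$ that is the spectrum of a Presburger group is a cone. So $E(A)$ is such a spectrum if and only if it is a cone, which by Lemma~\ref{lem:total} means that $A$ is total.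
\end{proof}

\section{A spectrum of one-sided information}\label{sec:graph}

To finish the proofs of Theorems~\ref{thm:main} and~\ref{thm:general} we need a structure with spectrum $E(A)$ and a set $A$ for which $E(A)$ is not a cone. For the structure we use cycles: a copy of a graph reveals each of its cycles after a finite search, but no finite part of it shows that a cycle of a given length is absent. For infinite $A$, let $B_A$ be the disjoint union of one cycle of length $n+3$ for each $n\in A$.

\begin{proposition}\label{prop:graph}
If $A$ is infinite, then $B_A$ is not automorphically trivial and $\operatorname{DgSp}(B_A)=E(A)$.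
\end{proposition}

\begin{proof}
Given a finite $F$, choose vertices $a$ and $b$ on two different cycles disjoint from $F$, and a neighbor $a'$ of $a$. The transposition of $a$ and $b$ fixes $F$ and sends the edge $aa'$ to the non-edge $ba'$, so it is not an automorphism.

Every vertex of $B_A$ has exactly two neighbors, so distinct vertices $w_0,\dots,w_{n+2}$ with $w_s$ adjacent to $w_{s+1}$ for $s<n+2$ and $w_{n+2}$ adjacent to $w_0$ form a whole component. Thus $n\in A$ if and only if such vertices exist, and $A$ is c.e.\ in every copy. Conversely, if $A$ is c.e.\ in $D$, then $D$ computes a listing $n_0,n_1,\dots$ of the infinite set $A$ without repetition. Place a cycle on the first $n_0+3$ natural numbers, a cycle on the next $n_1+3$ numbers, and so on. This is a $D$-computable copy, so $\deg D\in\operatorname{DgSp}(B_A)$ by Lemma~\ref{lem:knight}.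
\end{proof}

The existence of non-total sets has been known since Medvedev; we include a proof. The idea is that an enumeration operator is monotone: $Z\subseteq Z'$ implies $\Gamma^Z\subseteq\Gamma^{Z'}$. If two possible continuations of a finite part of $A$ made $\Gamma$ give opposite answers about $X$, their union would make it give both answers, and a sufficiently generic $A$ would take such a continuation.

\begin{proposition}\label{prop:nontotal}
There is a set $A$ that is not total.
\end{proposition}

\begin{proof}
For a finite binary string $\sigma$ let $\sigma^+=\{k<|\sigma| : \sigma(k)=1\}$. For an enumeration operator $\Gamma$, call a set $Z$ \emph{$\Gamma$-bad} if $\{2n,2n+1\}\subseteq\Gamma^Z$ for some $n$. Build the characteristic function of $A$ as the union of an increasing chain of strings that meets the following countably many requirements.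
\begin{enumerate}
\item[(1)] For each c.e.\ set $W$, some initial segment of $A$ disagrees with $W$. To meet this from a string $\sigma$, append the bit $1-W(|\sigma|)$.
\item[(2)] For each $\Gamma$, some initial segment $\sigma$ of $A$ is such that $\sigma^+$ is $\Gamma$-bad, or no $\tau\supseteq\sigma$ has $\tau^+$ $\Gamma$-bad. To meet this, pass to an extension $\tau$ with $\tau^+$ $\Gamma$-bad if there is one, and otherwise keep the current string.
\end{enumerate}
Suppose $A\equiv_e X\oplus\overline{X}$, say $X\oplus\overline{X}=\Gamma^A$, and take $\sigma$ from (2). If $\sigma^+$ were $\Gamma$-bad, then by monotonicity so would be $A\supseteq\sigma^+$, but $X\oplus\overline{X}$ never contains both $2n$ and $2n+1$. So no $\tau\supseteq\sigma$ has $\tau^+$ $\Gamma$-bad.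

We claim that $X$ is computable. Given $n$, search for $\tau_0\supseteq\sigma$ and $a\in\{2n,2n+1\}$ with $a\in\Gamma^{\tau_0^+}$, and answer $n\in X$ if $a=2n$ and $n\notin X$ otherwise. Let $a^*$ be the member of $\{2n,2n+1\}$ that lies in $\Gamma^A$. It lies in $\Gamma^{\tau_1^+}$ for a long enough initial segment $\tau_1\supseteq\sigma$ of $A$, so the search ends. Pad $\tau_0$ and $\tau_1$ with zeros to the same length and let $\tau$ be their bitwise maximum. Then $\tau\supseteq\sigma$ and $\tau^+=\tau_0^+\cup\tau_1^+$, so $a,a^*\in\Gamma^{\tau^+}$. Since $\tau^+$ is not $\Gamma$-bad, $a=a^*$, and the answer is correct.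

Now $A\le_e X\oplus\overline{X}$ with $X\oplus\overline{X}$ computable, so $A$ is c.e., contradicting (1).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $A$ be non-total; such sets exist by Proposition~\ref{prop:nontotal}. Then $A$ is infinite, so by Proposition~\ref{prop:graph} the graph $B_A$ is not automorphically trivial and has spectrum $E(A)$. By Theorem~\ref{thm:sharp}(a), $E(A)$ is not the spectrum of a Presburger group.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}(c)]
Let $A$ be non-total. We show that no countable $M\models T$ has spectrum $E(A)=\operatorname{DgSp}(B_A)$. If $M$ is infinite and $\operatorname{DgSp}(M)=E(A)$, then part (b) with all $A_i=A$ makes $E(A)$ a cone, so $A$ is total by Lemma~\ref{lem:total}, a contradiction. If $M$ is finite, its spectrum is $\{\mathbf{0}\}$ (or empty, if copies must have domain $\mathbb{N}$), whereas $E(A)$ is nonempty and closed upward. For the examples, the theories of real closed ordered fields and of nontrivial divisible ordered abelian groups have computable axioms and quantifier elimination, so they are c.e.\ and model complete; admitting the trivial group adds only a finite structure. For $\mathrm{Pr}$ see Lemma~\ref{lem:pr}(a).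
\end{proof}

\begin{remark}
Neither hypothesis on $T$ can be dropped from Theorem~\ref{thm:general}(b), and $B_A$ with $A$ non-total shows both. It is a model of the finitely axiomatized theory of graphs, so model completeness is needed. It is also a model of $T_A=\operatorname{Th}(B_A)$, which is model complete, so the assumption that $T$ is c.e.\ is needed. To see that $T_A$ is model complete, note that in a model every vertex has exactly two neighbors, there is exactly one cycle of length $n+3$ for $n\in A$ and none for $n\notin A$, and all other components are two-way infinite paths. If $M\subseteq N$ are models, then $M$ is a union of components of $N$ containing all the cycles, so $N\setminus M$ is a union of infinite paths. Take elementary extensions $M^*$ of $M$ and $N^*$ of $N$ of the same cardinality $\kappa>|N|$. Both $M^*\setminus M$ and $N^*\setminus M$ consist of $\kappa$ infinite paths, so $M^*$ and $N^*$ are isomorphic over $M$. Hence a tuple from $M$ satisfies the same formulas in $M$, $M^*$, $N^*$ and $N$.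
\end{remark}

\section{One jump higher}\label{sec:jump}

In Section~\ref{sec:cones} the set was stored in the residues of a single element, and a copy could read it off completely. For Theorem~\ref{thm:sharp}(b) we store $A$ in the answer to a different question: which sequences of residues occur in the group? We fix computable residue sequences $f_0,f_1,\dots$ and let $f_n$ occur exactly when $n\in A$. The statement ``some $x$ has the residues of $f_n$ modulo every $m$'' is $\Sigma^0_2$ in a copy, which gives one inclusion.

The other inclusion is the main difficulty. An oracle $D$ with $A\in\Sigma^0_2(D)$ can guess that $n\in A$ and start to build an element that looks like $f_n$, but it may later find the guess refuted. By then it has committed itself to finitely many facts about the element, concerning its residues and its position in the order. The remedy is to put into the group, independently of $A$, a supply of \emph{filler} elements so rich that any finite commitment is consistent with some unused filler. A refuted guess is then turned into a filler.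

\subsection*{Presburger groups inside $\widehat{\mathbb{Z}}$}

Residue sequences are the elements of the ring of profinite integers $\widehat{\mathbb{Z}}=\varprojlim\mathbb{Z}/n=\prod_\ell\mathbb{Z}_\ell$, where $\ell$ ranges over the primes and $\mathbb{Z}_\ell$ is the ring of $\ell$-adic integers. We use these standard facts. An element $x\in\widehat{\mathbb{Z}}$ has a residue $0\le r<n$ modulo each $n\ge1$ and is determined by its residues; the residue is $r$ if and only if $x\in r+n\widehat{\mathbb{Z}}$. The ring $\mathbb{Z}$ embeds in $\widehat{\mathbb{Z}}$ with the usual residues, so $n\widehat{\mathbb{Z}}\cap\mathbb{Z}=n\mathbb{Z}$. The additive group of $\widehat{\mathbb{Z}}$ is torsion-free, so it embeds in the $\mathbb{Q}$-vector space $\mathbb{Q}\otimes\widehat{\mathbb{Z}}$ of fractions $w/N$ with $w\in\widehat{\mathbb{Z}}$ and $N\ge1$, and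
\begin{equation}\label{eq:member}
w/N\in\widehat{\mathbb{Z}}\iff w\equiv0\pmod{N}.
\end{equation}

Let $S\subseteq\widehat{\mathbb{Z}}$ be such that $1\notin S$ and $\{1\}\cup S$ is linearly independent over $\mathbb{Q}$, and let $(v(s))_{s\in S}$ be a family of reals that is linearly independent over $\mathbb{Q}$. To satisfy (P3), a group containing $S$ must contain $(s-r)/n$ whenever $s\equiv r\pmod{n}$. We therefore put
\[
G(S)=\widehat{\mathbb{Z}}\cap\operatorname{span}_{\mathbb{Q}}(\{1\}\cup S).
\]
Each $x\in G(S)$ has a unique expression $x=q_*+\sum_s q_s s$ with rational coefficients, almost all zero. Define the homomorphism $v\colon G(S)\to\mathbb{R}$ by $v(x)=\sum_s q_s v(s)$. We say that a sequence of reals $(\xi_t)$ is \emph{uniformly $D$-computable} if $D$ computes from $t$ and $u$ a rational interval of length at most $2^{-u}$ containing $\xi_t$.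

\begin{lemma}\label{lem:GS}
\begin{enumerate}
\item[(a)] With the order of Lemma~\ref{lem:order}, $G(S)$ is a Presburger group, and the residues of an element in $G(S)$ are its residues in $\widehat{\mathbb{Z}}$.
\item[(b)] Let $t\mapsto s_t$ be a bijection from $\mathbb{N}$ onto $S$. If $D$ computes the residue of $s_t$ modulo $n$ from $t$ and $n$, and the reals $v(s_t)$ are uniformly $D$-computable, then $D$ computes a copy of $G(S)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By independence of the reals $v(s)$, we have $v(x)=0$ if and only if all $q_s$ vanish. In that case $x=a/N$ with $a\in\mathbb{Z}$, and $a=Nx\in N\widehat{\mathbb{Z}}\cap\mathbb{Z}=N\mathbb{Z}$, so $x\in\mathbb{Z}$. Thus $v$ has kernel $\mathbb{Z}$. If $x\in G(S)$ has residue $r$ modulo $n$ in $\widehat{\mathbb{Z}}$, then $y=(x-r)/n$ lies in $\widehat{\mathbb{Z}}$ and in the span, so $y\in G(S)$ and $x=ny+r$. This proves (P3) and the claim on residues, and Lemma~\ref{lem:order} applies.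

(b) Represent $x=q_*+\sum_t q_t s_t$ by the finitely supported tuple $(q_*,(q_t)_t)$; the representation is unique. If $N$ is a common denominator of a tuple, then by \eqref{eq:member} the tuple represents an element of $G(S)$ if and only if $Nq_*+\sum_t (Nq_t)s_t\equiv0\pmod{N}$, and $D$ decides this from finitely many residues. Addition is coordinatewise, and $0$ and $1$ are fixed tuples. To find the sign of $x$, use the sign of $q_*$ if all $q_t$ vanish. Otherwise $v(x)=\sum_t q_t v(s_t)\ne0$ by independence, so sufficiently good approximations to the finitely many reals involved reveal its sign.
\end{proof}

Part (b) identifies the commitments that a construction makes: each fact in the diagram depends on finitely many residues of the generators and on finite approximations to the reals $v(s_t)$. So the fillers should approximate every pair consisting of a residue class and a real interval.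

\subsection*{Generators and fillers}

We need computable supplies of independent elements in $\widehat{\mathbb{Z}}$ and in $\mathbb{R}$. Let $c\in\prod_\ell\mathbb{Z}_\ell$ have $\ell$-component $\ell$. The residue of $c^k$ modulo $n=\prod_\ell\ell^{e_\ell}$ is the solution of the congruences $x\equiv\ell^k\pmod{\ell^{e_\ell}}$, so it is computable from $k$ and $n$. The powers $1,c,c^2,\dots$ are linearly independent over $\mathbb{Q}$: a relation $\sum_k a_kc^k=0$ with integer coefficients gives $\sum_k a_k\ell^k=0$ for every prime $\ell$, so the polynomial $\sum_k a_kt^k$ has infinitely many roots and is zero.

The reals $\sqrt{p_k}$ are linearly independent over $\mathbb{Q}$. Indeed, multiply a relation $\sum_{k\le m}a_k\sqrt{p_k}=0$ by $\sqrt{p_j}$ and take the trace from $L=\mathbb{Q}(\sqrt{p_0},\dots,\sqrt{p_m})$ to $\mathbb{Q}$. For $k\ne j$ the number $\sqrt{p_jp_k}$ has minimal polynomial $t^2-p_jp_k$ and hence trace $0$, so $[L:\mathbb{Q}]\,a_jp_j=0$.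

The odd powers of $c$ serve as code elements:
\[
f_n=c^{2n+1},\qquad \sigma_n=\sqrt{p_{2n}}.
\]
The even powers serve to build fillers. Let $(N_i,r_i,I_i)_{i\in\mathbb{N}}$ be a computable list in which every triple consisting of $N\ge1$, $0\le r<N$ and a nonempty open interval $I$ with rational endpoints occurs infinitely often. Put
\[
j_i=r_i+N_ic^{2i+2},\qquad\rho_i=q_i\sqrt{p_{2i+1}},
\]
where $q_i$ is the first nonzero rational, in a fixed listing, with $q_i\sqrt{p_{2i+1}}\in I_i$; it exists because such multiples are dense, and the condition is decidable. Then $j_i\equiv r_i\pmod{N_i}$ and $\rho_i\in I_i$, and the residues of $f_n,j_i$ and the reals $\sigma_n,\rho_i$ are uniformly computable. The family of all $\sigma_n$ and $\rho_i$ is linearly independent, since its members are nonzero rational multiples of distinct $\sqrt{p_k}$. The family consisting of $1$, all $f_n$ and all $j_i$ is also linearly independent: a relation $a+\sum_n a_nf_n+\sum_i b_ij_i=0$ reads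
\[
\Bigl(a+\sum_i b_ir_i\Bigr)+\sum_n a_nc^{2n+1}+\sum_i b_iN_ic^{2i+2}=0,
\]
which gives $a_n=0$, then $b_i=0$ because $N_i\ge1$, and then $a=0$.

For $A\subseteq\mathbb{N}$ let
\[
S_A=\{j_i : i\in\mathbb{N}\}\cup\{f_n : n\in A\},\qquad v(j_i)=\rho_i,\qquad v(f_n)=\sigma_n,\qquad G_A=G(S_A).
\]
By Lemma~\ref{lem:GS}(a), $G_A$ is a Presburger group. Finally, let $I_{n,u}=(a2^{-u},(a+1)2^{-u})$ with $a=\lfloor2^u\sigma_n\rfloor$. Since $\sigma_n$ is irrational, $I_{n,u}$ contains $\sigma_n$; these intervals are uniformly computable, have length $2^{-u}$, and decrease as $u$ grows.

\begin{example}
Suppose we guess that $0\in A$ and introduce a generator $s$ intended to be $f_0=c$, with $v(s)=\sqrt2$. Up to stage $4$ we promise only the residue of $s$ modulo $4!=24$ and the interval $I_{0,4}$. From $c\equiv2\pmod8$ and $c\equiv3\equiv0\pmod3$ we get $s\equiv18\pmod{24}$, and $22^2<2\cdot16^2<23^2$ gives $v(s)\in(\tfrac{22}{16},\tfrac{23}{16})$. On this basis the copy may already contain an element $(s-18)/24$. If the guess is refuted at stage $4$, we choose an unused $i$ with $(N_i,r_i,I_i)=(24,18,(\tfrac{22}{16},\tfrac{23}{16}))$ and declare $s=j_i=18+24c^{2i+2}$. Both promises are kept, and $(s-18)/24$ turns out to be $c^{2i+2}\in G_A$.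
\end{example}

\subsection*{Proof of Theorem~\ref{thm:sharp}(b)}

\emph{Every copy $H$ of $G_A$ satisfies $A\in\Sigma^0_2(H)$.} If $n\in A$ then $f_n\in G_A$. If $n\notin A$ then $f_n$ is not in the span of $\{1\}\cup S_A$, by independence, so $f_n\notin G_A$. Elements of $\widehat{\mathbb{Z}}$ are determined by their residues, residues in $G_A$ are those in $\widehat{\mathbb{Z}}$, and isomorphisms preserve residues. Therefore
\[
n\in A\iff\exists x\in H\ \forall m\ge1\ \bigl(x \text{ and } f_n \text{ have the same residue modulo } m\bigr),
\]
and the condition in parentheses is $H$-computable by Lemma~\ref{lem:pr}(b).

\medskip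
\emph{If $A\in\Sigma^0_2(D)$, then $D$ computes a copy of $G_A$.} By Lemma~\ref{lem:GS}(b) it suffices to produce a suitable bijection $t\mapsto s_t$ from $\mathbb{N}$ onto $S_A$. Once this is done, Lemmas~\ref{lem:knight} and~\ref{lem:pr}(c) give $\deg D\in\operatorname{DgSp}(G_A)$, which completes the proof.

\emph{Unique witnesses.} Each surviving guess will produce a generator $f_n$, and $f_n$ must be produced only once, so we first arrange that each $n\in A$ has exactly one witness. Let $R_0$ be $D$-computable with $n\in A\iff\exists m\,\forall k\,R_0(n,m,k)$. Let $R(n,w,k)$ hold if $w$ codes a sequence $\langle m,k_0,\dots,k_{m-1}\rangle$ such that $R_0(n,m,k)$ holds and, for each $i<m$, the number $k_i$ is the least $k'$ with $\neg R_0(n,i,k')$. Then $R$ is $D$-computable. If $\forall k\,R(n,w,k)$, then $m$ is an $R_0$-witness for $n$ and no $i<m$ is one, so $n\in A$, $m$ is the least witness, and $w$ is determined by $n$. Conversely, if $n\in A$ and $m$ is the least witness, the numbers $k_i$ exist and the resulting $w$ satisfies $\forall k\,R(n,w,k)$. So $n\in A\iff\exists w\,\forall k\,R(n,w,k)$, with a unique $w$ when $n\in A$.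

\emph{Construction.} Using $D$, we introduce labels $t=0,1,2,\dots$ in order. At each moment a label is either \emph{active}, with a guess $(n,w)$, or \emph{settled}, with a permanently assigned filler $j_i$; a filler is \emph{unused} if it is not yet assigned to a label. Fix a computable listing of $\mathbb{N}^2$ in which each pair occurs once. Stage $u=0,1,2,\dots$ consists of three steps.
\begin{enumerate}
\item[(1)] Introduce a new active label whose guess is the $u$-th pair.
\item[(2)] Go through the active labels in order. If a label has guess $(n,w)$ and $R(n,w,k)$ fails for some $k\le u$, settle it with the first unused $j_i$ such that $N_i=u!$, $r_i$ is the residue of $f_n$ modulo $u!$, and $I_i=I_{n,u}$. Such an $i$ exists because this triple occurs infinitely often and only finitely many fillers have been used.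
\item[(3)] If $j_u$ is unused, introduce a new label settled with $j_u$.
\end{enumerate}
Let $s_t=j_i$ if label $t$ is eventually settled with $j_i$, and let $s_t=f_n$ if $t$ stays active forever with guess $(n,w)$.

\emph{The map $t\mapsto s_t$ is a bijection onto $S_A$.} A label with guess $(n,w)$ stays active forever if and only if $\forall k\,R(n,w,k)$. So $s_t=f_n$ occurs only for $n\in A$, and for $n\in A$ it occurs for exactly one label, the one whose guess is $n$ with its unique witness. Each $j_i$ is assigned at most once, because only unused fillers are assigned, and at least once, by step (3) of stage $i$. The elements $f_n$ and $j_i$ are pairwise distinct by independence.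

\emph{Residues and reals are uniformly $D$-computable.} Given $t$ and $u_0$, we find the residue of $s_t$ modulo $u_0!$ and an interval of length at most $2^{-u_0}$ containing $v(s_t)$; this suffices, since $n$ divides $u_0!$ for $1\le n\le u_0$. Run the construction to the end of a stage $u\ge u_0$ by which $t$ has been introduced. If $t$ is settled with $j_i$, compute with $j_i$ and $\rho_i$ directly. Otherwise $t$ is active with some guess $(n,w)$, and we claim that
\[
s_t\equiv f_n\pmod{u!}\qquad\text{and}\qquad v(s_t)\in I_{n,u},
\]
whatever happens later. If $t$ stays active, then $s_t=f_n$ and $v(s_t)=\sigma_n\in I_{n,u}$. If $t$ is settled with $j_i$ at a stage $u'>u$, then $j_i\equiv r_i\equiv f_n\pmod{u'!}$ and $\rho_i\in I_{n,u'}$; since $u!$ divides $u'!$ and $I_{n,u'}\subseteq I_{n,u}$, the claim holds in this case too. So we output the residue of $f_n$ modulo $u_0!$ and the interval $I_{n,u}$.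

Lemma~\ref{lem:GS}(b) now gives a $D$-computable copy of $G_A$. Together with the first part, this shows $\operatorname{DgSp}(G_A)=\{\deg D : A\in\Sigma^0_2(D)\}$. \qed

\begin{thebibliography}{9}

\bibitem{Block}
Jason Block, \emph{Measuring the Complexity of Countable Presburger Models}, arXiv:2601.21118 (2026).

\bibitem{Knight}
Knight, \emph{Degrees coded in jumps of orderings}, J. Symbolic Logic 51 (1986).

\bibitem{Selman}
Selman, \emph{Arithmetical reducibilities I} (1971).

\end{thebibliography}
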